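# Twisted rings of five-vertex blocks and the saturation number of $k$ disjoint cycles

All graphs are simple and finite.

## The twisted ring $G_m$

Start with one block on five vertices. Take a $K_4$ on vertices $p,q,u,w$, and attach a fifth vertex $\kappa$ to $p$ and $q$ only. The block has $6+2=8$ edges; it is $K_5$ with the two edges $\kappa u$ and $\kappa w$ removed.

Now take $m\ge 2$ such blocks and arrange them in a ring. For $0\le i<m$ the $i$-th block has vertex set $Y_i=X_i\cup\{\kappa_i\}$ with $X_i=\{p_i,q_i,u_i,w_i\}$, all six edges inside $X_i$, and the edges $\kappa_ip_i$, $\kappa_iq_i$. Between consecutive blocks we put two *connectors*: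
$$\kappa_i\kappa_{i+1}\quad\text{and}\quad w_iu_{i+1}\qquad(0\le i\le m-2),$$
and the ring is closed by a *twisted* pair of connectors from the last block to the first:
$$\kappa_{m-1}u_0\quad\text{and}\quad w_{m-1}\kappa_0 .$$
Call the resulting graph $G_m$, and set $G_1=K_5$. For $m\ge2$ there are $5m$ vertices and $8m+2m=10m$ edges, and $K_5$ fits the same count: $|V(G_m)|=5m$ and $|E(G_m)|=10m$ for all $m\ge1$.

The smallest ring is $G_2$. It has two copies of $K_4$, on $\{p_0,q_0,u_0,w_0\}$ and $\{p_1,q_1,u_1,w_1\}$, and the eight further edges
$$\kappa_0p_0,\ \kappa_0q_0,\ \kappa_1p_1,\ \kappa_1q_1,\ \kappa_0\kappa_1,\ w_0u_1,\ \kappa_1u_0,\ w_1\kappa_0 .$$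
It is $4$-regular, with $10$ vertices and $20$ edges.

What does the twist do? Suppose we walk along connectors to the right, starting at $\kappa_0$. We see $\kappa_0,\kappa_1,\dots,\kappa_{m-1}$, and then the twist throws us to $u_0$ and not back to $\kappa_0$. We continue $u_0w_0u_1w_1\cdots u_{m-1}w_{m-1}$, and the second twisted edge brings us home. So there is one cycle
$$\Theta=\kappa_0\kappa_1\cdots\kappa_{m-1}\,u_0w_0\,u_1w_1\cdots u_{m-1}w_{m-1}\,(\kappa_0) \qquad (1)$$
that winds twice around the ring, like the boundary of a Möbius band. This single fact will be used twice: it keeps $G_m$ from having too many disjoint cycles, and it supplies the paths we need when an edge is added.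

## Saturation by disjoint cycles, and the value $n+6k-7$

The graphs $G_m$ are for building sparse saturated graphs.

**Definition.** Let $\mathcal H$ be a family of graphs. A graph $G$ is *$\mathcal H$-saturated* if it contains no subgraph isomorphic to a member of $\mathcal H$, but for every edge $e\notin E(G)$ the graph $G+e$ contains a copy of some member of $\mathcal H$. The *saturation number* $\mathrm{sat}(n,\mathcal H)$ is the minimum number of edges of an $n$-vertex $\mathcal H$-saturated graph.

Our family is $k\mathcal C_{\ge3}$: all graphs that are the union of $k$ vertex-disjoint cycles, each of length at least $3$. Throughout, "disjoint" means vertex-disjoint. Write $\nu(G)$ for the maximum number of disjoint cycles in $G$. Then $G$ is $k\mathcal C_{\ge3}$-saturated exactly when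
$$\nu(G)\le k-1\quad\text{and}\quad \nu(G+e)\ge k\ \text{ for every non-edge } e .$$

For $k=1$, saturated means acyclic and such that every new edge closes a cycle. These are the trees, with $n-1$ edges. For $k=2$ and $n=5$, the graph $K_5$ is saturated: it has no non-edge, and two disjoint cycles would need six vertices. For $k=3$ and $n=9$, take two copies of $K_5$ sharing one vertex $c$. A cycle cannot cross the cut vertex $c$, so it lies in one copy, and each copy holds at most one cycle of a disjoint family; hence $\nu\le2$. Now add an edge $xy$ with $x\ne c$ in the first copy and $y\ne c$ in the second. Then $cxy$ is a triangle, and three vertices of each copy are untouched, giving two more triangles. So this graph, with $20$ edges, is $3\mathcal C_{\ge3}$-saturated.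

It is known that $\mathrm{sat}(n,k\mathcal C_{\ge3})\le n+6k-7$ for $n\ge4k-3$ and $k\ge3$. At $k=3$, $n=9$ this reads $20$, the number we just found. The problem, whose source is Yue Ma, "On the saturation spectrum of the unions of disjoint cycles", arXiv:2311.16899 (2023), is to prove or disprove that equality always holds:
$$\mathrm{sat}(n,k\mathcal C_{\ge3})=n+6k-7\qquad\text{for } n\ge4k-3,\ k\ge3 .$$

The answer is that the statement is false.

**Theorem 1.** For all $k\ge2$ and $n\ge4k-3$,
$$\mathrm{sat}(n,k\mathcal C_{\ge3})\le\max\{\,10(k-1),\;n+5(k-1)\,\}.$$
Hence for every $k\ge3$ and $n\ge4k-2$,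
$$\mathrm{sat}(n,k\mathcal C_{\ge3})\le(n+6k-7)-\min\{\,n-4k+3,\;k-2\,\}<n+6k-7 .$$

So equality fails for every $k\ge3$ and every $n\ge4k-2$. The smallest instance is $k=3$, $n=10$, where the graph is $G_2$ and $20<21$. For $n\ge5k-5$ the proposed value is too large by at least $k-2$.

**Proposition 2.** For $k\ge3$ and $n\ge4k-3$ we have $\mathrm{sat}(n,k\mathcal C_{\ge3})\ge n+k-2$. Consequently
$$n+k-2\le\mathrm{sat}(n,k\mathcal C_{\ge3})\le n+5k-5\qquad(k\ge3,\ n\ge5k-5),$$
so that $\mathrm{sat}(n,k\mathcal C_{\ge3})-n=\Theta(k)$ for $n\ge 5k-5$.

## Good rooted graphs and gluing at a cut vertex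

The example with two copies of $K_5$ worked because each copy could do two things: spare its cycle when a path from $c$ was taken out, and spare its cycle when $c$ alone was taken out. We isolate what a piece must satisfy.

**Definition.** A graph $H$ with root $c\in V(H)$ and $|H|\ge2$ is *$m$-good* if

* (A) $\nu(H)=m$;
* (B) for all distinct nonadjacent $x,y\in V(H)$ there is an $x$–$y$ path $Q$ in $H$ with $\nu(H-V(Q))\ge m$;
* (C) for every $x\ne c$ there is a $c$–$x$ path $Q$ in $H$ with $\nu(H-V(Q))\ge m$.

The graph $K_2$ is $0$-good with either root: there is no cycle, no nonadjacent pair, and for (C) the edge itself serves. The graph $K_5$ is $1$-good with any root: (A) holds since it has five vertices, (B) is vacuous, and for (C) take $Q$ to be an edge, which leaves a triangle. A non-example is the single block $Y=K_5-\{\kappa u,\kappa w\}$, which has $\nu(Y)=1$. The vertices $\kappa$ and $u$ are not adjacent, so any $\kappa$–$u$ path has at least three vertices and leaves at most two. No cycle remains, and (B) fails.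

**Lemma 3.** Let $(H_j,c_j)$ be $m_j$-good for $1\le j\le s$, and let $G$ be obtained from disjoint copies of the $H_j$ by identifying all roots to one vertex $c$. Then $G$ is $k\mathcal C_{\ge3}$-saturated for $k=1+\sum_j m_j$.

*Proof.*

**Step 1: $G$ does not have $k$ disjoint cycles.** The vertex $c$ separates the sets $V(H_j)\setminus\{c\}$ from one another, so every cycle of $G$ lies in one $H_j$. A family of disjoint cycles has at most $\nu(H_j)=m_j$ members in $H_j$. Hence $\nu(G)\le\sum_jm_j=k-1$.

**Step 2: each piece can spare its root.** We note that $\nu(H_j-c)\ge m_j$ for every $j$. Indeed $|H_j|\ge2$, so we may pick some $x\ne c$ in $H_j$, and the path $Q$ from (C) contains $c$; the $m_j$ disjoint cycles in $H_j-V(Q)$ avoid $c$.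

**Step 3: a new edge inside one piece creates $k$ disjoint cycles.** Let $x,y\in V(H_j)$ be distinct and nonadjacent; one of them may be $c$. Take $Q$ from (B). Since $xy$ is not an edge, $Q$ has length at least $2$, so $Q+xy$ is a cycle. Add $m_j$ disjoint cycles of $H_j-V(Q)$, and $m_l$ disjoint cycles of $H_l-c$ for each $l\ne j$. Cycles from different pieces could meet only in $c$, and the cycles from $H_l$ with $l\ne j$ avoid $c$. So these are $1+\sum m_t=k$ disjoint cycles.

**Step 4: a new edge between two pieces creates $k$ disjoint cycles.** Let $x\in V(H_j)\setminus\{c\}$ and $y\in V(H_l)\setminus\{c\}$ with $j\ne l$. Take a $c$–$x$ path $Q_x$ in $H_j$ and a $c$–$y$ path $Q_y$ in $H_l$ from (C). They share only $c$, so $Q_x\cup Q_y+xy$ is a cycle. Add $m_j$ disjoint cycles of $H_j-V(Q_x)$, $m_l$ disjoint cycles of $H_l-V(Q_y)$, and $m_t$ disjoint cycles of $H_t-c$ for every other $t$. All added cycles avoid $c$, so they are disjoint from one another and from the first cycle. Again we have $k$ disjoint cycles. $\square$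

## The price of a piece, and why single copies of $K_5$ are not enough

For a connected graph $H$ put $\beta(H)=|E(H)|-|V(H)|+1$. When pieces are glued at one vertex, the edge numbers add and so do the numbers of non-root vertices. So if connected $H_1,\dots,H_s$ are glued to a graph on $n$ vertices, its number of edges is
$$n-1+\sum_j\beta(H_j). \qquad (2)$$
Thus $\beta(H)$ is the price of a piece, and a copy of $K_2$ is a pendant edge, which costs nothing and fills up vertices.

The first thing to try is to buy each of the $m=k-1$ cycles separately, with $m$ copies of $K_5$ and pendant edges. Since $\beta(K_5)=10-5+1=6$, Lemma 3 and (2) give a saturated graph with $n-1+6m=n+6k-7$ edges, for every $n\ge4m+1=4k-3$. This is exactly the bound in the question. To beat it we need an $m$-good piece with price below $6m$.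

Now cut the price of one block. Remove $\kappa u$ and $\kappa w$ from $K_5$ to get $Y$. We saw that $Y$ is not $1$-good: there is no $\kappa$–$u$ path that spares a cycle of the block. So such a path must be found outside the block, and the block must be linked to others. There are two natural ways, and each fails at a definite point.

*An open chain.* Use only the connectors $\kappa_i\kappa_{i+1}$ and $w_iu_{i+1}$ for $0\le i\le m-2$. Already for $m=2$ condition (B) fails for the pair $\kappa_0,u_0$. The two connectors are $\kappa_0\kappa_1$ and $w_0u_1$. A $\kappa_0$–$u_0$ path either stays in $Y_0$, and then contains a third vertex of $Y_0$, or leaves $Y_0$ and comes back, and then uses both connectors and contains $w_0$. In both cases at most two vertices of $Y_0$ remain. Since $\kappa_0$ is removed, they are joined to $Y_1$ by at most one edge, so no remaining cycle meets $Y_0$. The remaining cycles lie in the five-vertex set $Y_1$, and there is at most one disjoint cycle there, while (B) asks for two.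

*An untwisted ring.* Close the chain with $\kappa_{m-1}\kappa_0$ and $w_{m-1}u_0$ (for $m=2$ the first of these is already present). Now (A) fails: the cycle $u_0w_0u_1w_1\cdots u_{m-1}w_{m-1}$ and the $m$ triangles $\kappa_ip_iq_i$ are $m+1$ disjoint cycles.

So a closed ring helps (B), but a cycle that runs once around the ring and takes only $u_i,w_i$ in each block destroys (A). The twist removes exactly this. A cycle that goes around the ring and leaves a cycle in each block must follow the $\kappa$'s or the $u,w$ pairs, and after one turn the twist puts it on the other track, so it must enter some block a second time. Meanwhile, for the pair $\kappa_0,u_0$ in $G_2$ the twist provides the path $\kappa_0\kappa_1u_0$, which leaves the triangles $p_0q_0w_0$ and $p_1q_1u_1$ untouched. With the new edge $\kappa_0u_0$ we get three disjoint cycles, as wanted.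

The price is $\beta(G_m)=10m-5m+1=5m+1$, less than $6m$ as soon as $m\ge2$. What we have to prove is the following.

**Lemma 4.** For $m\ge2$, the graph $G_m$ with root $\kappa_0$ is $m$-good.

The next two sections prove this. From now on $m\ge2$ and block indices are read modulo $m$. The two connectors from $Y_i$ to $Y_{i+1}$ (for $i=m-1$: the twisted pair) are called the *right* edges of $Y_i$ and the *left* edges of $Y_{i+1}$. Reading off the definition, including the twisted pair, $Y_i$ has exactly four external edges:

* a left one and a right one at $\kappa_i$;
* a left one at $u_i$;
* a right one at $w_i$;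
* none at $p_i$ or $q_i$.

For instance, the left edges of $Y_0$ are $w_{m-1}\kappa_0$ and $\kappa_{m-1}u_0$, at $\kappa_0$ and $u_0$, in accordance with the list. So the list does not see the twist; only the names of the far ends do.

## Counting cycles in the ring: $\nu(G_m)=m$

The triangles $p_iq_iu_i$ show $\nu(G_m)\ge m$. For the other inequality let $\mathcal C$ be any set of disjoint cycles in $G_m$.

**Step 1: separate the cycles that stay in a block from those that do not.** Call a cycle in $\mathcal C$ *local* if it lies inside some $Y_i$, and *long* otherwise. Since $|Y_i|=5$, each $Y_i$ contains at most one local cycle. Let $F$ be the set of indices $i$ such that $Y_i$ contains a local cycle, and $E$ the set of the other indices. There are $|F|$ local cycles and $|F|+|E|=m$, so it suffices to show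
$$\#\text{long cycles}\le|E|. \qquad (3)$$

**Step 2: cut long cycles into segments.** A long cycle meets at least two blocks. Deleting its connectors splits it into paths, possibly single vertices, called *segments*. Each segment lies in one block $Y_i$; it is entered and left through two distinct external edges of $Y_i$. A connector used by a long cycle has one end in $Y_i$ or none, so it belongs to at most one segment in $Y_i$. Hence distinct segments in $Y_i$, of the same or of different long cycles, use disjoint pairs of external edges. Consecutive segments lie in distinct blocks that are neighbors on the ring. Since $Y_i$ has four external edges: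
$$\text{each } Y_i \text{ contains at most two segments.} \qquad (4)$$

**Step 3: a block with a local cycle is nearly full.** Let $i\in F$. The local cycle takes at least three of the five vertices of $Y_i$, so the segments in $Y_i$ have at most two vertices in total. A one-vertex segment is a vertex with two external edges, so it is $\{\kappa_i\}$. A two-vertex segment consists of two adjacent vertices each having an external edge; among $\kappa_i,u_i,w_i$ the only adjacent pair is $u_i,w_i$, so it is $\{u_i,w_i\}$. Two segments in $Y_i$ would both be single vertices, both equal to $\{\kappa_i\}$, which is impossible for disjoint segments. So: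
$$\text{for } i\in F,\ Y_i \text{ contains at most one segment, and it is } \{\kappa_i\} \text{ or } \{u_i,w_i\}. \qquad (5)$$
In both cases one of its two external edges is left and the other is right. So a long cycle passes *straight* through $Y_i$. In other words, if we follow a long cycle and it enters $Y_i$ by a left edge, it leaves by a right edge and enters $Y_{i+1}$ by a left edge. It keeps moving right as long as the blocks it enters have index in $F$. The same holds with left and right exchanged.

We now prove (3) in three cases.

**Step 4: the case $E=\emptyset$, where the twist is used.** Suppose there is a long cycle $C$. Follow $C$ so that it moves right through some block. All indices are in $F$, so it always moves right and meets every block, in particular $Y_0$, and by (5) it has exactly one segment in each block.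

If the segment in $Y_0$ is $\{\kappa_0\}$, it leaves by the right edge $\kappa_0\kappa_1$. The segment in $Y_1$ contains $\kappa_1$, so it is $\{\kappa_1\}$ by (5). Continuing, the segments are $\{\kappa_2\},\dots,\{\kappa_{m-1}\}$, and the right edge at $\kappa_{m-1}$ is $\kappa_{m-1}u_0$. So $C$ has a segment in $Y_0$ that contains $u_0$, different from $\{\kappa_0\}$.

If the segment in $Y_0$ is $\{u_0,w_0\}$, it leaves by the right edge $w_0u_1$. The segment in $Y_1$ contains $u_1$, so it is $\{u_1,w_1\}$, and so on up to $\{u_{m-1},w_{m-1}\}$. The right edge at $w_{m-1}$ is $w_{m-1}\kappa_0$, so $C$ has a segment in $Y_0$ that contains $\kappa_0$, different from $\{u_0,w_0\}$.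

Both outcomes give a second segment in $Y_0$ and contradict (5). So there is no long cycle, and (3) holds.

**Step 5: the case $|E|=1$.** We show that there is at most one long cycle. A long cycle has two consecutive segments in distinct blocks, so it has a segment in some $Y_i$ with $i\in F$. From there follow it to the right and to the left. In each direction it goes straight until it reaches the one block with index in $E$. Together the two directions meet every block on the ring, so a long cycle has a segment in every $Y_i$ with $i\in F$. As $m\ge2$, the set $F$ is nonempty, and for $i\in F$ the block $Y_i$ contains at most one segment by (5). So there is at most one long cycle.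

**Step 6: the case $|E|\ge2$.** We claim that every long cycle has at least two segments in $\bigcup_{e\in E}Y_e$.

If it had none, it would always go straight and so meet every block, including those with index in $E$, a contradiction. If it had exactly one, in $Y_e$ say, then follow the cycle as it leaves $Y_e$ through one end of that segment, say to the right. It goes straight through blocks with index in $F$ until it enters a block with index in $E$. The first such index to the right of $e$ is some $e'\in E$ with $e'\ne e$, because $|E|\ge2$. So the cycle has a segment in $Y_{e'}$, a second one, a contradiction. Leaving to the left is symmetric.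

By (4) the blocks $Y_e$ with $e\in E$ contain at most $2|E|$ segments, and each long cycle has at least two of them. So there are at most $|E|$ long cycles, which is (3).

This proves $\nu(G_m)=m$, which is (A).

## Paths along the Möbius cycle: conditions (B) and (C)

For (B) we look for an $x$–$y$ path that leaves a cycle in every block.

**Definition.** A set $S\subseteq V(G_m)$ is *harmless* if $Y_i\setminus S$ contains a cycle for every $i$.

If $S$ is harmless then $\nu(G_m-S)\ge m$. For a given $i$, each of the following is enough to guarantee a cycle in $Y_i\setminus S$:

* (a) $|S\cap X_i|\le1$, because a triangle of $X_i$ remains;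
* (b) $S\cap Y_i\subseteq\{u_i,w_i\}$, because the triangle $\kappa_ip_iq_i$ remains.

Write $U_i=\{u_i,w_i\}$. An *arc* is a subpath of the cycle $\Theta$ in (1). For example, in $G_2$ we have $\Theta=\kappa_0\kappa_1u_0w_0u_1w_1$. The arc $\kappa_0\kappa_1u_0$ is harmless by (a) in both blocks. The other arc between the same ends, $\kappa_0w_1u_1w_0u_0$, is not harmless: it contains $\kappa_0,u_0,w_0$ and leaves only $p_0,q_0$ in $Y_0$.

**Step 1: the only danger is to swallow $\kappa_i$ and both vertices of $U_i$.**
$$\text{If an arc } S \text{ contains } \{\kappa_i\}\cup U_i \text{ for no } i, \text{ then } S \text{ is harmless.} \qquad (6)$$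
An arc meets $Y_i$ only in $\{\kappa_i\}\cup U_i$. If $\kappa_i\notin S$, then $S\cap Y_i\subseteq U_i$ and (b) holds. If $\kappa_i\in S$, then $S$ misses a vertex of $U_i$, so $|S\cap X_i|\le1$ and (a) holds.

**Step 2: the triples interlace on $\Theta$.** We show:
$$\begin{gathered}\text{if } i\ne j \text{ and an arc contains } \{\kappa_i\}\cup U_i,\\ \text{then it contains } \kappa_j \text{ or both vertices of } U_j \text{ as interior vertices.}\end{gathered}\qquad (7)$$
The two vertices of $U_i$ are consecutive on $\Theta$. Removing $\kappa_i$ and $U_i$ from $\Theta$ therefore leaves two sides, that is, the stretch after $\kappa_i$ and before $U_i$, and the stretch after $U_i$ and before $\kappa_i$. If $i<j$, the cyclic order is $\kappa_i,\kappa_j,U_i,U_j$, so $\kappa_j$ lies on the first side and $U_j$ on the second. If $i>j$, the cyclic order is $\kappa_j,\kappa_i,U_j,U_i$, so $U_j$ lies on the first side and $\kappa_j$ on the second. In both cases each side contains exactly one of $\kappa_j$, $U_j$, and contains it completely.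

An arc that contains $\kappa_i$ and $u_i$ contains one of the two paths of $\Theta$ between them. Each of these two paths contains one complete side strictly between its ends (one of them also passes through $w_i$). So the arc contains that side, and all vertices of the side are interior to the arc. This gives (7).

**Step 3: (B) when both $x$ and $y$ are on $\Theta$.** Let $x,y\in V(\Theta)$ be distinct and nonadjacent, and let $\Theta_1,\Theta_2$ be the two arcs of $\Theta$ from $x$ to $y$. They share only $x$ and $y$, so an interior vertex of $\Theta_1$ is not in $\Theta_2$. Suppose neither is harmless. By (6) there are $i,j$ with $\Theta_1\supseteq\{\kappa_i\}\cup U_i$ and $\Theta_2\supseteq\{\kappa_j\}\cup U_j$. If $i=j$, the two arcs share three vertices, a contradiction. If $i\ne j$, then by (7) some vertex of $\{\kappa_j\}\cup U_j$ is interior to $\Theta_1$; it also lies in $\Theta_2$, a contradiction. So one of the two arcs is a harmless $x$–$y$ path.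

**Step 4: (B) when exactly one of them is on $\Theta$.** The vertices off $\Theta$ are the $p_i$ and $q_i$. Let $x\in\{p_i,q_i\}$ and $y\in V(\Theta)$ be nonadjacent. Since $x$ is adjacent to $\kappa_i,u_i,w_i$, we have $y\notin\{\kappa_i\}\cup U_i$. The set $U_i$ consists of two consecutive vertices of $\Theta$, so $\Theta-U_i$ is a path, and it contains $\kappa_i$ and $y$. Let $\Gamma$ be its subpath from $\kappa_i$ to $y$, and let $Q$ be the path that starts with the edge $x\kappa_i$ and then follows $\Gamma$.

We check that $Q$ is harmless. In block $i$ we have $Q\cap X_i=\{x\}$, because $\Gamma$ avoids $U_i$; so (a) holds. Let $j\ne i$. Then $Q\cap Y_j=\Gamma\cap Y_j$. If $\Gamma$ contained $\{\kappa_j\}\cup U_j$, then by (7), with the roles of $i$ and $j$ exchanged, $\Gamma$ would contain $\kappa_i$ or both vertices of $U_i$ as interior vertices. But $\kappa_i$ is an end of $\Gamma$, and $\Gamma\cap U_i=\emptyset$. So $\Gamma$ does not contain $\{\kappa_j\}\cup U_j$, and as in the proof of (6) one of (a), (b) holds for $j$.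

**Step 5: (B) when neither is on $\Theta$.** Let $x\in\{p_i,q_i\}$ and $y\in\{p_j,q_j\}$ be distinct and nonadjacent. Since $p_i\sim q_i$, we have $i\ne j$, say $i<j$. Put
$$Q=x\,\kappa_i\kappa_{i+1}\cdots\kappa_j\,y .$$
The connectors used are $\kappa_l\kappa_{l+1}$ with $i\le l<j\le m-1$, which are present. The path has one vertex in each of $X_i$ and $X_j$ and none in the other $X_l$, so (a) holds everywhere and $Q$ is harmless. This completes (B).

**Step 6: (C) for the root $\kappa_0$.** Let $x\ne\kappa_0$. If $x$ is not adjacent to $\kappa_0$, apply (B) to the pair $\kappa_0,x$. If $x$ is adjacent to $\kappa_0$, then $x\in\{p_0,q_0,\kappa_1,w_{m-1}\}$. The edge $Q=\kappa_0x$ has at most one vertex in $\bigcup_lX_l$, so (a) holds for every block and $Q$ is harmless. This proves (C) and Lemma 4. $\square$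

## Gluing rings: proof of Theorem 1

Let $m=k-1\ge1$ and $n\ge4k-3=4m+1$. By Lemma 4, together with the fact that $K_5=G_1$ is $1$-good with any root, every $G_\mu$ with $\mu\ge1$ is $\mu$-good with a suitable root.

**Step 1: choose how many rings to use.** If $\mu_1+\dots+\mu_r=m$ with all $\mu_j\ge1$, then gluing $G_{\mu_1},\dots,G_{\mu_r}$ at their roots gives
$$1+\sum_{j=1}^r(5\mu_j-1)=5m-r+1$$
vertices. By (2), if we fill up with pendant edges to $n$ vertices, the number of edges is $n-1+\sum_j(5\mu_j+1)=n-1+5m+r$. So we want $r$ as small as the condition $5m-r+1\le n$ allows. Put
$$r=\max\{1,\;5m+1-n\}.$$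
Since $n\ge4m+1$, we have $5m+1-n\le m$, so $1\le r\le m$, and $m$ can be written as $\mu_1+\dots+\mu_r$ with integers $\mu_j\ge1$.

**Step 2: build the graph and count.** Glue $G_{\mu_1},\dots,G_{\mu_r}$ at their roots. This gives $5m-r+1\le n$ vertices and $\sum_j10\mu_j=10m$ edges. Glue $n-(5m-r+1)\ge0$ copies of $K_2$ at the same vertex. Since $K_2$ is $0$-good, Lemma 3 says that the resulting $n$-vertex graph is saturated for the number $1+\sum_j\mu_j=1+m=k$ of cycles. It has
$$10m+n-(5m-r+1)=\begin{cases}10m,&4m+1\le n\le5m,\\ n+5m,&n\ge5m\end{cases}$$
edges: in the first range $r=5m+1-n$, in the second $r=1$. Since $n+5m\ge10m$ exactly when $n\ge5m$, this number is $\max\{10m,\,n+5m\}$, which is the first bound of Theorem 1.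

**Step 3: compare with $n+6k-7$.** We have $n+6k-7=n+6m-1$, and
$$(n+6m-1)-10m=n-4m-1=n-4k+3,\qquad(n+6m-1)-(n+5m)=m-1=k-2 .$$
Subtracting the maximum of two numbers leaves the minimum of the two differences, so
$$\mathrm{sat}(n,k\mathcal C_{\ge3})\le(n+6k-7)-\min\{\,n-4k+3,\;k-2\,\}.$$
For $k\ge3$ and $n\ge4k-2$ both numbers in the minimum are at least $1$, so the bound is strictly below $n+6k-7$. This proves Theorem 1 and disproves the proposed equality. $\blacksquare$

For $k=3$ and $n=10$ we have $m=2$, $r=1$ and no pendant edges, so the graph is $G_2$ itself, with $20$ edges against $n+6k-7=21$. For $n\ge5k-5$ we have $n-4k+3\ge k-2$, so the minimum is $k-2$.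

## A lower bound from connectivity

We now prove Proposition 2. Let $k\ge3$, $n\ge4k-3$, and let $G$ be an $n$-vertex $k\mathcal C_{\ge3}$-saturated graph.

**Step 1: $G$ has $k-1$ disjoint cycles.** Since $k\ge3$, we have $n\ge4k-3\ge3k$, so $K_n$ contains $k$ disjoint triangles and $G\ne K_n$. Add a non-edge to $G$. There are now $k$ disjoint cycles, and at most one of them uses the new edge. The other $k-1$ or more lie in $G$.

**Step 2: $G$ is connected.** Suppose it were not, and add an edge between two components. The new edge is a bridge, so it lies on no cycle and creates no new cycle. Then $\nu$ does not grow, against saturation.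

**Step 3: count.** Delete one edge from each of the $k-1$ disjoint cycles. Deleting an edge of a cycle keeps the graph connected, and it leaves the other cycles of the family intact because they are disjoint from the first. So after $k-1$ deletions the graph is still connected and has at least $n-1$ edges. Hence $|E(G)|\ge(n-1)+(k-1)=n+k-2$.

For $n\ge5k-5$ the maximum in Theorem 1 is $n+5(k-1)=n+5k-5$, and since $n\ge5k-5\ge4k-3$ for $k\ge3$, both bounds apply. This is the two-sided estimate of Proposition 2, and it shows $\mathrm{sat}(n,k\mathcal C_{\ge3})-n=\Theta(k)$ in that range. $\blacksquare$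

Two points are not settled by these arguments. One is whether $n+5k-5$ is optimal for large $n$. The other is the single boundary case $n=4k-3$: there $n-4k+3=0$, the upper bound of Theorem 1 equals $n+6k-7$, and whether equality holds is not decided here.
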